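\title{Ample vector bundles on projective space with small Seshadri constants}

\begin{abstract}
An ample line bundle on $\mathbb{P}^n$ has Seshadri constant at least $1$ at every point, and so does every ample vector bundle on $\mathbb{P}^1$. We show that this bound fails for ample vector bundles on $\mathbb{P}^n$ for every $n\ge 2$. An explicit ample bundle of rank $2$ on $\mathbb{P}^2$ has Seshadri constant $\frac12$ at one point; every positive rational number is the Seshadri constant of an ample bundle on $\mathbb{P}^n$ at any given point; and for every $\delta>0$ some ample bundle on $\mathbb{P}^n$ has Seshadri constant at most $\delta$ at all points.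
\end{abstract}

\section{Introduction}\label{sec:intro}

We work over $\mathbb{C}$. Let $E$ be a vector bundle on a projective variety $X$, let $\pi\colon\mathbb{P}(E)\to X$ be the projective bundle of one-dimensional quotients of $E$, and let $\xi$ be the class of the tautological line bundle $\mathcal{O}_{\mathbb{P}(E)}(1)$. The bundle $E$ is \emph{ample}, resp.\ \emph{nef}, if $\mathcal{O}_{\mathbb{P}(E)}(1)$ is ample, resp.\ nef. For $E$ nef and a closed point $x\in X$, let $\mathcal{C}_{\pi,x}$ be the set of irreducible curves $C\subset\mathbb{P}(E)$ that meet $\pi^{-1}(x)$ but are not contained in it. The \emph{Seshadri constant} of $E$ at $x$ is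
\begin{equation}\label{eq:def}
\varepsilon(X,E,x)=\inf_{C\in\mathcal{C}_{\pi,x}}\frac{\xi\cdot C}{\operatorname{mult}_x\pi_*C}.
\end{equation}
Here $\pi_*C=e\Gamma$, where $\Gamma=\pi(C)$ and $e$ is the degree of $C\to\Gamma$, and $\operatorname{mult}_x(e\Gamma)=e\operatorname{mult}_x\Gamma$. This is the definition of Hacon, equivalently of Fulger and Murayama. It can also be written on $X$ itself:
\begin{equation}\label{eq:slope}
\varepsilon(X,E,x)=\inf_{x\in\Gamma\subset X}\frac{\mu_{\min}(\nu^*E)}{\operatorname{mult}_x\Gamma},
\end{equation}
where $\Gamma$ runs over the irreducible curves through $x$, the map $\nu$ is the normalization of $\Gamma$ followed by the inclusion, and $\mu_{\min}$ of a bundle on a smooth curve is the minimum of the slopes $\deg N/\operatorname{rk}N$ of its nonzero quotient bundles $N$. Thus $\varepsilon(X,E,x)$ measures the least positive quotient of $E$ along curves through $x$, per unit of multiplicity at $x$. Our proofs start from \eqref{eq:def}; the one inequality of \eqref{eq:slope} that they need is proved in Lemma~\ref{lem:upper}.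

On $\mathbb{P}^n$ the simplest cases all give at least $1$. For $E=\mathcal{O}(a)$ with $a\ge1$ the ratios are $a\deg\Gamma/\operatorname{mult}_x\Gamma\ge a$, with equality for lines, so $\varepsilon=a$. For the tangent bundle and $n\ge2$ one gets $\varepsilon=1$: it is a quotient of $\mathcal{O}(1)^{n+1}$, and on a line it has the normal bundle $\mathcal{O}(1)^{n-1}$ as a quotient. For any ample $E$ and any rational curve $\Gamma$, the bundle $\nu^*E$ is ample on $\mathbb{P}^1$, hence a sum of line bundles of degree at least $1$; so lines, and all rational curves that are smooth at $x$, contribute at least $1$ to \eqref{eq:slope}. Since lines compute the Seshadri constants of line bundles, one is led to the following question from \cite{BHM}.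

\medskip
\noindent\textbf{Question.} \emph{Is $\varepsilon(\mathbb{P}^n,E,x)\ge1$ for every ample vector bundle $E$ on $\mathbb{P}^n$ and every $x\in\mathbb{P}^n$?}
\medskip

The answer is no for every $n\ge2$. The remark on rational curves says where to look: a curve with ratio below $1$ is either singular at $x$ or of positive geometric genus. Singular rational curves give the first two theorems, and curves of large genus give the third.

\begin{theorem}\label{thm:A}
On $\mathbb{P}^2$ with coordinates $u,v,w$ let
\[
E=\operatorname{coker}\Bigl(\mathcal{O}(-2)^2\xrightarrow{\ \Phi\ }\mathcal{O}(-1)\oplus\mathcal{O}\oplus\mathcal{O}(1)^2\Bigr),\qquad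
\Phi=\begin{pmatrix} w&u\\ u^2&v^2\\ v^3&0\\ 0&w^3\end{pmatrix}.
\]
Then $E$ is an ample vector bundle of rank $2$, and $\varepsilon(\mathbb{P}^2,E,x_0)=\frac12$ for $x_0=[0:0:1]$. For every $r\ge2$, the bundle $E\oplus\mathcal{O}(1)^{r-2}$ is ample of rank $r$ and has Seshadri constant $\frac12$ at $x_0$.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $n\ge2$, $x\in\mathbb{P}^n$ and $q\in\mathbb{Q}_{>0}$. There is an ample vector bundle $E$ on $\mathbb{P}^n$ with $\varepsilon(\mathbb{P}^n,E,x)=q$. If $n=2$, then $E$ can be chosen of any prescribed rank $r\ge2$.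
\end{theorem}

\begin{theorem}\label{thm:C}
Let $n\ge2$ and $\delta>0$. There is an ample vector bundle $E$ on $\mathbb{P}^n$ with $\varepsilon(\mathbb{P}^n,E,x)\le\delta$ for every $x\in\mathbb{P}^n$.
\end{theorem}

The inequality of the Question does hold for line bundles and on $\mathbb{P}^1$ (Corollary~\ref{cor:yes}). Hence it holds for all ample bundles on $\mathbb{P}^n$ if and only if $n=1$; for $n\ge2$ no positive lower bound exists; and it holds for all ample bundles of rank $r$ on $\mathbb{P}^2$ if and only if $r=1$.

All three bundles sit in an exact sequence $\mathcal{O}(b)^R\to E\to G\to0$ with $b\ge1$, where $G$ is a coherent sheaf that need not be locally free. A quotient line bundle of $E$ along a curve either receives a nonzero map from $\mathcal{O}(b)^R$, and then its degree is large, or it is a quotient of $G$. So $E$ is ample as soon as $G$ is positive along curves, while every quotient of small slope of $G$ along a curve is also a quotient of $E$. It remains to design $G$. For Theorems~\ref{thm:A} and~\ref{thm:B} it is a line bundle of small degree on a singular plane curve (Sections~\ref{sec:cubic}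 and~\ref{sec:rational}). For Theorem~\ref{thm:C} it is the direct image of an ample bundle on a birational model of $\mathbb{P}^n$ fibered in curves of large genus (Sections~\ref{sec:slope}--\ref{sec:descent}).

\section{Testing positivity on curves}\label{sec:curves}

We write $H$ for the hyperplane class of $\mathbb{P}^n$. A \emph{curve $h\colon B\to X$} is a nonconstant morphism from a smooth connected projective curve; for $X=\mathbb{P}^n$ we put $\deg h=\deg h^*\mathcal{O}(1)>0$. A $\mathbb{Q}$-divisor class on a projective scheme is nef if it has nonnegative degree on every irreducible curve. We use the following standard facts. In (F4)--(F6), $\phi\colon X\to Y$ is a projective morphism of quasi-projective schemes, and a line bundle $L$ on $X$ is called \emph{$\phi$-ample} if it is ample on the preimage of every affine open subset of $Y$.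
\begin{enumerate}
\item[(F1)] On a projective scheme, ample plus nef is ample; if $D$ is ample and $D'$ is arbitrary, then $D-\eta D'$ is ample for all small rational $\eta>0$.
\item[(F2)] (Kleiman) A nef class $D$ on a projective variety of dimension $r$ has $D^r\ge0$.
\item[(F3)] The pullback of an ample line bundle under a finite morphism of projective schemes is ample; if the morphism is surjective, the converse holds. The same follows for vector bundles, because $\mathbb{P}(\psi^*E)\to\mathbb{P}(E)$ is the base change of $\psi$.
\item[(F4)] If $L$ is $\phi$-ample, $Y$ is projective and $P$ is ample on $Y$, then $L\otimes\phi^*P^m$ is ample for all $m\gg0$.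
\item[(F5)] (Serre) If $L$ is $\phi$-ample and $\mathcal{F}$ is coherent on $X$, then for all $m\gg0$ the sheaves $R^i\phi_*(\mathcal{F}\otimes L^m)$ vanish for $i>0$ and $\phi^*\phi_*(\mathcal{F}\otimes L^m)\to\mathcal{F}\otimes L^m$ is surjective.
\item[(F6)] If $L$ is ample on every closed fiber of $\phi$, then $L$ is $\phi$-ample \cite[4.7.1]{EGA3}.
\end{enumerate}

Let $E$ be a vector bundle on $\mathbb{P}^n$. By the universal property of $\mathbb{P}(E)$, a quotient line bundle $Q$ of $h^*E$ corresponds to a lift $\tilde h\colon B\to\mathbb{P}(E)$ of $h$ with $\tilde h^*\mathcal{O}_{\mathbb{P}(E)}(1)=Q$. Conversely, an irreducible curve $C\subset\mathbb{P}(E)$ that is not contained in a fiber gives such a pair $(h,Q)$, with $B$ the normalization of $C$. If $\Gamma=h(B)$, $e=\deg(B\to\Gamma)$ and $x\in\Gamma$, then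
\begin{equation}\label{eq:dict}
\xi\cdot C=\deg Q,\qquad \pi^*H\cdot C=\deg h=e\deg\Gamma\ \ge\ e\operatorname{mult}_x\Gamma=\operatorname{mult}_x\pi_*C .
\end{equation}
The inequality $\deg\Gamma\ge\operatorname{mult}_x\Gamma$ holds because a hyperplane through $x$ that does not contain $\Gamma$ meets $\Gamma$ at $x$ with multiplicity at least $\operatorname{mult}_x\Gamma$; for $n=1$ both sides equal $1$. The language of pairs $(h,Q)$ makes sense for sheaves that are not locally free, and this is the form of positivity that we shall ask of $G$.

\begin{definition}\label{def:eta}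
Let $\eta$ be a rational number. A coherent sheaf $G$ on $\mathbb{P}^n$ is \emph{$\eta$-positive} if $\deg Q\ge\eta\deg h$ for every curve $h\colon B\to\mathbb{P}^n$ and every quotient line bundle $Q$ of $h^*G$.
\end{definition}

A globally generated line bundle on $B$ has degree $\ge0$, and pullbacks and quotients of globally generated sheaves are globally generated. Hence, for a coherent sheaf $G$ on $\mathbb{P}^n$, a closed subscheme $Y$ and an integer $b$:
\begin{equation}\label{eq:gg}
\begin{array}{l}\text{if $G(-b)|_Y$ is globally generated and $h(B)\subset Y$, then}\\ \text{$\deg Q\ge b\deg h$ for every quotient line bundle $Q$ of $h^*G$.}\end{array}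
\end{equation}

\begin{lemma}\label{lem:crit}
Let $E$ be a vector bundle on $\mathbb{P}^n$.
\begin{enumerate}
\item[(a)] For rational $\eta$, the bundle $E$ is $\eta$-positive if and only if $\xi-\eta\pi^*H$ is nef.
\item[(b)] $E$ is ample if and only if $E$ is $\eta$-positive for some rational $\eta>0$.
\item[(c)] If $E$ is $\eta$-positive with $\eta>0$, then $\varepsilon(\mathbb{P}^n,E,x)\ge\eta$ for every $x$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $\xi-\eta\pi^*H$ is nef, its pullback under the lift $\tilde h$ defined by $(h,Q)$ has degree $\deg Q-\eta\deg h\ge0$. Conversely, let $E$ be $\eta$-positive and let $C\subset\mathbb{P}(E)$ be an irreducible curve. If $C$ lies in a fiber of $\pi$, then $(\xi-\eta\pi^*H)\cdot C=\xi\cdot C>0$. Otherwise \eqref{eq:dict} gives $(\xi-\eta\pi^*H)\cdot C=\deg Q-\eta\deg h\ge0$.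

(b) If $\xi$ is ample, then $\xi-\eta\pi^*H$ is ample for small $\eta>0$ by (F1), and (a) applies. Conversely, let $\xi-\eta\pi^*H$ be nef with $\eta>0$. As $\xi$ is $\pi$-ample, $\xi+m\pi^*H$ is ample for some $m>0$ by (F4). Then
\[
\Bigl(1+\frac m\eta\Bigr)\xi=(\xi+m\pi^*H)+\frac m\eta(\xi-\eta\pi^*H)
\]
is ample plus nef, hence ample.

(c) For $C\in\mathcal{C}_{\pi,x}$, \eqref{eq:dict} gives $\xi\cdot C=\deg Q\ge\eta\deg h\ge\eta\operatorname{mult}_x\pi_*C$.
\end{proof}

So each ample bundle has its own positive lower bound for $\varepsilon$, valid at all points, and the Question asks whether the single bound $1$ serves all ample bundles.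

\begin{corollary}\label{cor:yes}
Let $E$ be an ample vector bundle on $\mathbb{P}^n$. If $E(-1)$ is nef, then $\varepsilon(\mathbb{P}^n,E,x)\ge1$ for all $x$. This is the case if $E$ is a line bundle or if $n=1$.
\end{corollary}

\begin{proof}
The tautological class of $E(-1)$ on $\mathbb{P}(E(-1))=\mathbb{P}(E)$ is $\xi-\pi^*H$, so Lemma~\ref{lem:crit}(a) and (c) apply with $\eta=1$. If $E$ is a line bundle or $n=1$, then $E=\bigoplus\mathcal{O}(a_i)$. Each $\mathcal{O}(a_i)$ is a quotient of $E$, so it is the restriction of $\mathcal{O}_{\mathbb{P}(E)}(1)$ to a section of $\pi$ and is ample. Thus $a_i\ge1$, and $E(-1)$ is globally generated, hence nef.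
\end{proof}

Upper bounds for $\varepsilon$ come from quotients along a single curve.

\begin{lemma}\label{lem:upper}
Let $E$ be a nef vector bundle on a projective variety $X$, let $\Gamma\subset X$ be an integral curve through $x$ with normalization $\nu\colon\tilde\Gamma\to X$, and let $N$ be a quotient bundle of $\nu^*E$ of rank $r\ge1$. Then
\[
\varepsilon(X,E,x)\le\frac{\deg N}{r\operatorname{mult}_x\Gamma}.
\]
\end{lemma}

\begin{proof}
Let $\xi_N$ be the tautological class and $F$ the class of a fiber on the $r$-dimensional variety $\mathbb{P}(N)\to\tilde\Gamma$. Then $\xi_N^r=\deg N$, $\xi_N^{r-1}\cdot F=1$ and $F^2=0$, so $(\xi_N-cF)^r=\deg N-rc$. Fix a rational $c>\deg N/r$. By (F2) the class $\xi_N-cF$ is not nef, so it is negative on some irreducible curve $D\subset\mathbb{P}(N)$. On curves in fibers it equals $\xi_N$, which is positive there; so $D$ maps onto $\tilde\Gamma$ with degree $e=F\cdot D\ge1$, and $\xi_N\cdot D<ce$. The morphism $\mathbb{P}(N)\subset\mathbb{P}(\nu^*E)=\tilde\Gamma\times_X\mathbb{P}(E)\to\mathbb{P}(E)$ pulls $\xi$ back to $\xi_N$ and is an embedding over the smooth locus of $\Gamma$.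 Hence $D$ maps birationally onto a curve $C$ with $\xi\cdot C=\xi_N\cdot D$ and $\pi_*C=e\Gamma$. Since $C$ maps onto $\Gamma\ni x$, it belongs to $\mathcal{C}_{\pi,x}$, and its ratio in \eqref{eq:def} is less than $c/\operatorname{mult}_x\Gamma$. Let $c$ tend to $\deg N/r$.
\end{proof}

\section{A line bundle of degree one on the cuspidal cubic}\label{sec:cubic}

We look for an ample $E$ that has, along some curve $C$, a quotient line bundle of degree $a$ smaller than $\operatorname{mult}_xC$. Ampleness forces $a\ge1$, so $C$ is singular at $x$, and an integral plane curve with a singular point has degree at least $3$. The smallest case is therefore $a=1$ on a cubic with a double point. We take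
\[
C=\{v^2w=u^3\}\subset\mathbb{P}^2,\qquad x_0=[0:0:1].
\]
The equation is linear in $w$ with coprime coefficients $v^2$ and $u^3$, so $C$ is integral, and the local equation $v^2=u^3$ gives $\operatorname{mult}_{x_0}C=2$. The morphism $\nu\colon\mathbb{P}^1\to C$, $[s:t]\mapsto[s^2t:s^3:t^3]$, has the rational inverse $[u:v:w]\mapsto[v:u]$, so it is the normalization, and $\nu^*\mathcal{O}(1)=\mathcal{O}_{\mathbb{P}^1}(3)$.

\subsection*{The sheaf $G$}
Write the cubic as a determinant: the first two rows of $\Phi$ form
\[
M=\begin{pmatrix}w&u\\u^2&v^2\end{pmatrix}\colon\ \mathcal{O}(-2)^2\to\mathcal{O}(-1)\oplus\mathcal{O},\qquad \det M=v^2w-u^3 .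
\]
The cokernel $G$ of $M$ is supported on $C$. Pullback is right exact, so $\nu^*G$ is the cokernel of $\nu^*M$, and this matrix factors:
\begin{equation}\label{eq:factor}
\nu^*M=\begin{pmatrix}t^3&s^2t\\ s^4t^2&s^6\end{pmatrix}=\begin{pmatrix}t\\ s^4\end{pmatrix}\begin{pmatrix}t^2&s^2\end{pmatrix}\colon\ \mathcal{O}(-6)^2\to\mathcal{O}(-4)\to\mathcal{O}(-3)\oplus\mathcal{O}.
\end{equation}
Since $t^2,s^2$ have no common zero, the first map is surjective. Since $t,s^4$ have no common zero, the second map is injective on every fiber. So $\nu^*G$ is a line bundle of degree $-3+0-(-4)=1$, one third of the degree of $\nu^*\mathcal{O}(1)$.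

\subsection*{The bundle $E$}
The sheaf $G$ is not locally free on $\mathbb{P}^2$ because $M$ has a kernel at the points of $C$. We add rows to $M$, with the positive target $A=\mathcal{O}(1)^2$, that are injective on this kernel. By \eqref{eq:factor}, the kernel of $M$ at the point $\nu([s:t])$ is spanned by the vector $(s^2,-t^2)$. The last two rows of $\Phi$ pull back to $(s^9,0)$ and $(0,t^9)$ and send this vector to $(s^{11},-t^{11})\ne0$. Away from $C$ the matrix $M$ is invertible. Hence $\Phi$ is injective on every fiber, and $E=\operatorname{coker}\Phi$ is locally free of rank $4-2=2$. Dividing $E$ by the image of $A$ deletes the last two rows of $\Phi$, so there is an exact sequence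
\begin{equation}\label{eq:cubicseq}
\mathcal{O}(1)^2\to E\to G\to0 .
\end{equation}
What remains uses only the shape of \eqref{eq:cubicseq}, so we state it in the generality needed later.

\begin{lemma}\label{lem:dich}
Let $\mathcal{O}(b)^R\to E\to G\to0$ be an exact sequence of coherent sheaves on $\mathbb{P}^n$ with $E$ locally free and $b\ge1$. For a curve $h\colon B\to\mathbb{P}^n$ and a quotient line bundle $Q$ of $h^*E$, either $\deg Q\ge b\deg h$, or $Q$ is a quotient of $h^*G$. In particular, if $G$ is $\eta$-positive for some rational $\eta>0$, then $E$ is ample.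
\end{lemma}

\begin{proof}
Let $I\subset Q$ be the image of $h^*\mathcal{O}(b)^R$. If $I\ne0$, then $I$ is a line bundle, $\deg I\ge b\deg h$ by \eqref{eq:gg}, and $\deg Q\ge\deg I$. If $I=0$, then $h^*E\to Q$ factors through the cokernel $h^*G$ of $h^*\mathcal{O}(b)^R\to h^*E$. If $G$ is $\eta$-positive, then $E$ is $\min(b,\eta)$-positive, and Lemma~\ref{lem:crit}(b) applies.
\end{proof}

\begin{proposition}\label{prop:curve}
In the situation of Lemma~\ref{lem:dich}, let $G$ be supported on an integral curve $C\subset\mathbb{P}^n$ with normalization $\nu\colon\tilde C\to\mathbb{P}^n$, and let $\nu^*G$ be a line bundle of degree $a\ge1$. Then $E$ is ample, $\varepsilon(\mathbb{P}^n,E,x)\ge b$ for $x\notin C$, and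
\[
\min\Bigl(b,\frac{a}{\operatorname{mult}_xC}\Bigr)\le\varepsilon(\mathbb{P}^n,E,x)\le\frac{a}{\operatorname{mult}_xC}\qquad\text{for }x\in C .
\]
\end{proposition}

\begin{proof}
Let $Q$ be a quotient line bundle of $h^*G$. If $h(B)\ne C$, then $h^*G$ is supported on the finite set $h^{-1}(C)$ and has no such quotient. So $h(B)=C$, and as $B$ is smooth, $h=\nu\circ h'$ for a finite morphism $h'\colon B\to\tilde C$, of degree $e$ say. A surjection of line bundles is an isomorphism, so $Q\cong h'^*\nu^*G$ and
\begin{equation}\label{eq:onC}
\deg Q=ae,\qquad \deg h=e\deg C .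
\end{equation}
Thus $G$ is $(a/\deg C)$-positive, and $E$ is ample by Lemma~\ref{lem:dich}.

Now let $(h,Q)$ be the pair of a curve $C'\in\mathcal{C}_{\pi,x}$. In the first case of Lemma~\ref{lem:dich}, \eqref{eq:dict} gives $\xi\cdot C'\ge b\deg h\ge b\operatorname{mult}_x\pi_*C'$. In the second case $h(B)=C$, so $x\in C$ and $\pi_*C'=eC$, and by \eqref{eq:onC} the ratio is $ae/(e\operatorname{mult}_xC)$. This proves the lower bounds. The upper bound is Lemma~\ref{lem:upper} for the quotient $\nu^*E\to\nu^*G$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]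
Apply Proposition~\ref{prop:curve} to \eqref{eq:cubicseq} with $a=b=1$ and $\operatorname{mult}_{x_0}C=2$: the bundle $E$ is ample and both bounds at $x_0$ equal $\frac12$. Adding $\mathcal{O}(1)^{r-2}$ to the first two terms of \eqref{eq:cubicseq} gives the exact sequence $\mathcal{O}(1)^r\to E\oplus\mathcal{O}(1)^{r-2}\to G\to0$, to which the proposition applies with the same numbers.
\end{proof}

\begin{remark}\label{rem:A}
The bundle $\nu^*(E(-1))$ has the quotient $\mathcal{O}(1-3)$, so $E(-1)$ is not nef, in accordance with Corollary~\ref{cor:yes}. One added row with target $\mathcal{O}(b)$, $b\ge1$, cannot make the matrix injective on all fibers: the cokernel would be an ample line bundle with Seshadri constant $\frac12$ at $x_0$. Finally, the cusp is the only singular point of $C$, so Proposition~\ref{prop:curve} gives $\varepsilon(\mathbb{P}^2,E,x)\ge1$ for all $x\ne x_0$. The inequality fails at exactly one point, and Theorem~\ref{thm:C} needs a different sheaf $G$.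
\end{remark}

\section{Every positive rational number occurs}\label{sec:rational}

The passage from $M$ to $\Phi$ works for an arbitrary sheaf if we give up control of the rank: instead of rows that are injective on the kernel, we add a block that is injective on the whole source.

\begin{lemma}\label{lem:cover}
Let $G$ be a coherent sheaf on $\mathbb{P}^n$ and $b\ge1$ an integer. There are $R\ge1$, a vector bundle $E$ and an exact sequence $\mathcal{O}(b)^R\to E\to G\to0$.
\end{lemma}

\begin{proof}
By (F5) there is a presentation $F_1\to F_0\to G\to0$ with $F_0$ a sum of line bundles and $F_1=\mathcal{O}(-j)^k$ for some $j\ge0$, $k\ge1$. The forms $x_0^{j+b},\dots,x_n^{j+b}$ have no common zero, so they define a map $\mathcal{O}(-j)\to\mathcal{O}(b)^{n+1}$ that is injective on every fiber. The sum of $k$ copies is a fiberwise injective map $F_1\to A=\mathcal{O}(b)^R$ with $R=k(n+1)$. Then $F_1\to F_0\oplus A$ is fiberwise injective, so $E=(F_0\oplus A)/F_1$ is locally free, and the cokernel of $A\to E$ is $F_0/\operatorname{im}F_1=G$.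
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Write $q=a/m$ with integers $a,m\ge1$. In a plane $\Pi\subset\mathbb{P}^n$ through $x$ choose coordinates $u,v,w$ with $x=[0:0:1]$, and let
\[
C=\{v^mw=u^{m+1}\}\subset\Pi .
\]
The equation is linear in $w$ with coprime coefficients, so $C$ is integral, and the local equation $v^m=u^{m+1}$ gives $\operatorname{mult}_xC=m$. Let $y_0$ be a smooth point of $C$, let $L=\mathcal{O}_C(ay_0)$, let $\iota\colon C\hookrightarrow\mathbb{P}^n$ be the inclusion, and put $G=\iota_*L$. Since $\iota^*\iota_*L=L$, the pullback of $G$ to the normalization of $C$ is a line bundle of degree $a$. For every integer $b\ge\max(1,q)$ and every exact sequence $\mathcal{O}(b)^R\to E\to G\to0$ with $E$ locally free, Proposition~\ref{prop:curve} shows that $E$ is ample and that $q=\min(b,q)\le\varepsilon(\mathbb{P}^n,E,x)\le q$. Such a sequence exists by Lemma~\ref{lem:cover}.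

Now let $n=2$. To reach rank $2$ we imitate Section~\ref{sec:cubic}: we present $G$ by a map of bundles of equal rank and add two rows. Choose a surjection $F_0\to G$ from a sum of line bundles, with kernel $F_1$. Locally $G\cong\mathcal{O}_C$ has the resolution $0\to\mathcal{O}\to\mathcal{O}\to\mathcal{O}_C\to0$ given by the equation of $C$, so locally $F_1\oplus\mathcal{O}\cong F_0\oplus\mathcal{O}$ by Schanuel's lemma. Hence $F_1$ is locally free of the same rank as $F_0$, and $F_1\to F_0$ is an isomorphism off $C$. On $C$ the sequence $F_1|_C\to F_0|_C\to L\to0$ is exact. The image of $F_1|_C$ is the kernel of a surjection of vector bundles, so it is a subbundle of corank $1$ in $F_0|_C$. Therefore the kernel $\kappa\subset F_1|_C$ is a line subbundle, and its fiber $\kappa(y)$ is the kernel of $F_1(y)\to F_0(y)$ for each $y\in C$. For the cubic, $\kappa$ was spanned by $(s^2,-t^2)$.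

Take $b\ge\max(1,q)$ so large that $F_1^*(b)$ is globally generated, and put $V=H^0(\mathbb{P}^2,F_1^*(b))=\operatorname{Hom}(F_1,\mathcal{O}(b))$. For each $y\in C$, the elements of $V$ that vanish on the line $\kappa(y)\subset F_1(y)$ form a hyperplane, so the pairs in $V\times V$ that both vanish on $\kappa(y)$ have codimension $2$. The set of all triples $(\phi_1,\phi_2,y)\in V\times V\times C$ with $\phi_1,\phi_2$ vanishing on $\kappa(y)$ is closed of dimension $2\dim V-2+1$, so its image is not all of $V\times V$. A pair outside the image defines a map $F_1\to A=\mathcal{O}(b)^2$ that is injective on $\kappa(y)$ for every $y\in C$. Then $F_1\to F_0\oplus A$ is injective on every fiber, $E=(F_0\oplus A)/F_1$ is locally free of rank $2$, and $A\to E\to G\to0$ is exact. Adding $\mathcal{O}(b)^{r-2}$ to $A$ and to $E$ gives such a sequence with middle term of rank $r$, for any $r\ge2$.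
\end{proof}

The hypothesis $n\ge2$ provides the plane $\Pi$. The condition $b\ge q$ keeps the curves in the first case of Lemma~\ref{lem:dich} from lowering the infimum below $q$.

\section{Ample bundles of small slope on a curve}\label{sec:slope}

We turn to Theorem~\ref{thm:C}. In the situation of Lemma~\ref{lem:dich}, a curve through a point $x\notin\operatorname{supp}G$ pulls $G$ back to a torsion sheaf, so $\varepsilon(\mathbb{P}^n,E,x)\ge b\ge1$ when $E$ is nef. For $\delta<1$ the sheaf $G$ must therefore be supported everywhere. We shall cover $\mathbb{P}^n$ by a family of curves, ignore their multiplicities, and make the slope in Lemma~\ref{lem:upper} small. The first ingredient is a supply of ample bundles of large rank and fixed degree on one curve.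

We use Hartshorne's theorem \cite{Har}, \cite[Thm.~6.4.15]{Laz}: a vector bundle on a smooth projective curve over $\mathbb{C}$ is ample if and only if each of its nonzero quotient bundles has positive degree.

\begin{lemma}\label{lem:ext}
Let $Y$ be a smooth connected projective curve of genus $\gamma$, let $L$ be a line bundle of degree $d>0$ on $Y$, and let
\[
0\to\mathcal{O}_Y^k\to\mathcal{E}\to L\to0
\]
be the extension with classes $v_1,\dots,v_k\in\operatorname{Ext}^1(L,\mathcal{O}_Y)=H^1(Y,L^{-1})$. Then $\dim H^1(Y,L^{-1})=d+\gamma-1$, and $\mathcal{E}$ is ample if and only if $v_1,\dots,v_k$ are linearly independent.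
\end{lemma}

\begin{proof}
The dimension follows from Riemann--Roch, as $H^0(Y,L^{-1})=0$. In the exact sequence
\[
\operatorname{Hom}(\mathcal{E},\mathcal{O}_Y)\to\operatorname{Hom}(\mathcal{O}_Y^k,\mathcal{O}_Y)=\mathbb{C}^k\to\operatorname{Ext}^1(L,\mathcal{O}_Y)
\]
the second map sends $c$ to $\sum c_iv_i$. So a constant map $c\colon\mathcal{O}_Y^k\to\mathcal{O}_Y$ extends to $\mathcal{E}$ if and only if $\sum c_iv_i=0$. If the $v_i$ are dependent, some $c\ne0$ extends to a surjection $\mathcal{E}\to\mathcal{O}_Y$, and $\mathcal{E}$ is not ample.

Let the $v_i$ be independent, let $N$ be a nonzero quotient bundle of $\mathcal{E}$, and let $I\subset N$ be the image of $\mathcal{O}_Y^k$. Then $I$ is a globally generated vector bundle, so $\det I$ is globally generated and $\deg I\ge0$. The sheaf $N/I$ is a quotient of the line bundle $L$, so it is either $L$ or torsion. If $N/I\cong L$, then $\deg N=\deg I+d>0$. If $N/I$ is torsion, then $\deg N=\deg I+\operatorname{length}(N/I)\ge0$. Suppose $\deg N=0$. Then $N=I$ is generated by the images of the $k$ basis sections. Choose $\operatorname{rk}N$ of them that are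 independent at one point. Their wedge product is a nonzero section of the line bundle $\det N$ of degree $0$, so it vanishes nowhere, and $N$ is trivial. Composing $\mathcal{E}\to N$ with a projection $N\to\mathcal{O}_Y$ gives a map whose restriction $c$ to $\mathcal{O}_Y^k$ is surjective, hence nonzero. Then $\sum c_iv_i=0$, a contradiction. So $\deg N>0$, and $\mathcal{E}$ is ample by Hartshorne's theorem.
\end{proof}

\begin{example}\label{ex:genus}
The construction gives ample bundles of degree $d$ and of every rank up to $d+\gamma$. For $\gamma=0$ the slope is at least $1$, as it must be on $\mathbb{P}^1$. For $\gamma=1$ and $d=1$ the nonsplit extension $0\to\mathcal{O}_Y\to\mathcal{E}\to L\to0$ is ample of slope $\frac12$. To reach slope $\delta$ in degree $d$, genus $d/\delta$ suffices.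
\end{example}

We shall take $L$ to be the hyperplane bundle on plane curves of degree $d$. Their genus can grow quadratically in $d$, while the genus we need grows linearly. Two difficulties remain. First, the bundles on the single curves must fit together, and \emph{every} member of the family must be integral of large genus, since Lemma~\ref{lem:ext} has to apply to each of them. Second, $G$ must be positive along all curves of $\mathbb{P}^n$, not only along the members, and the natural remedy, twisting by $\mathcal{O}(m)$, raises the slope on the members by $md$. We therefore realize the members as the fibers of a morphism $p\colon S\to T$ from a birational model $\sigma\colon S\to\mathbb{P}^n$, and twist by the pullback of an ample line bundle on $T$, which is trivial on the members.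

From now on $n\ge2$ and $\delta>0$ are fixed. For an integer $d\ge1$ put $s=\lceil d/\delta\rceil$, and fix $d$ such that
\begin{equation}\label{eq:d}
d\ge n+1,\qquad d>\delta,\qquad \frac{d(d+3)}2-(3d+4s+2)\ge n .
\end{equation}
This is possible because $s\le d/\delta+1$. Then $s\ge2$ and $d/s\le\delta$; the number $s$ will be the rank of the bundles on the curves.

\section{A family of plane curves covering $\mathbb{P}^n$}\label{sec:family}

For $n=2$ the family is a general pencil of curves of degree $d$. For $n>2$ we sweep $\mathbb{P}^n$ out by the planes containing a fixed line and cut each plane with a pencil of hypersurfaces. The base has dimension $n-1$, so all members are good if the bad plane curves have codimension at least $n$. To handle the geometric genus, that is, the genus of the normalization, in families, we normalize simultaneously after cutting the base into pieces.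

\begin{lemma}\label{lem:norm}
Let $p\colon\mathcal{C}\to T$ be a flat projective morphism onto a variety whose closed fibers $C_t$ are integral curves. Then $T$ is a disjoint union of finitely many smooth irreducible locally closed subvarieties $T_i$ with finite morphisms $\tilde{\mathcal{C}}_i\to p^{-1}(T_i)$ such that $\tilde{\mathcal{C}}_i\to T_i$ is smooth and its fiber over each $t\in T_i$ is the normalization $\tilde C_t$ of $C_t$. In particular, the geometric genus is constant on each $T_i$.
\end{lemma}

\begin{proof}
By noetherian induction it suffices to treat a dense open subset of $T$, with $T$ smooth and irreducible. The space $\mathcal{C}$ is irreducible: $p$ is flat, hence open, so the images of two nonempty open sets share a point $t$, and the two sets meet in the irreducible fiber $C_t$. The fibers of $\mathcal{C}_{\mathrm{red}}$ are closed subschemes of the reduced curves $C_t$ with the same support, so they equal $C_t$. Let $\tilde{\mathcal{C}}\to\mathcal{C}_{\mathrm{red}}$ be the normalization; it is an isomorphism off a proper closed subset $D\subset\mathcal{C}$. The singular locus of $\tilde{\mathcal{C}}$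 has codimension $\ge2$, so its dimension is less than $\dim T$; and $\dim D\le\dim T$, so the points $t$ with $C_t\subset D$ form a proper closed subset of $T$. After shrinking $T$, the variety $\tilde{\mathcal{C}}$ is smooth and $D\cap C_t$ is finite for all $t$. By generic smoothness in characteristic $0$, after shrinking again $\tilde{\mathcal{C}}\to T$ is smooth. Its fiber over $t$ is a smooth curve, finite over $C_t$ and isomorphic to $C_t$ off a finite set, so it is the normalization.
\end{proof}

Let $|\mathcal{O}_{\mathbb{P}^2}(d)|$ be the projective space, of dimension $d(d+3)/2$, of plane curves of degree $d$. Call a plane curve \emph{bad} if it is not integral, or integral of geometric genus less than $s$.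

\begin{lemma}\label{lem:bad}
The bad curves form a constructible subset of codimension at least $n$ in $|\mathcal{O}_{\mathbb{P}^2}(d)|$.
\end{lemma}

\begin{proof}
The nonintegral curves are the zero schemes of products of forms of degrees $j$ and $d-j$ with $1\le j\le d-1$. They form the closed union of the images of $|\mathcal{O}(j)|\times|\mathcal{O}(d-j)|$, each of codimension at least
\[
\frac{d(d+3)}2-\frac{j(j+3)}2-\frac{(d-j)(d-j+3)}2=j(d-j)\ge d-1\ge n .
\]
On the open complement apply Lemma~\ref{lem:norm} to the universal curve. The integral bad curves form the union of the pieces $\Sigma$ on which the genus $\gamma$ is less than $s$, so the bad set is constructible, and by \eqref{eq:d} it suffices to show $\dim\Sigma\le3d+4\gamma+2$.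

The smooth family of normalizations defines a morphism from $\Sigma$ to the coarse moduli space of smooth curves of genus $\gamma$, which has dimension $0$, $1$ or $3\gamma-3$, in all cases at most $3\gamma$. A fiber consists of curves whose normalization is isomorphic to a fixed curve $Y$; each is the image of a morphism $\phi\colon Y\to\mathbb{P}^2$ with $\deg\phi=d$. The scheme $\operatorname{Mor}_d(Y,\mathbb{P}^2)$ of such morphisms maps to $\operatorname{Pic}^d(Y)$, of dimension $\gamma$, by $\phi\mapsto\phi^*\mathcal{O}(1)$, and the fiber over $L$ consists of triples of sections of $L$ without common zero, up to a common scalar. A section of $L$ that vanishes at $d+1$ given points is zero, so $h^0(L)\le d+1$ and $\dim\operatorname{Mor}_d(Y,\mathbb{P}^2)\le\gamma+3(d+1)-1$. The pairs $(\phi,\Gamma)\in\operatorname{Mor}_d(Y,\mathbb{P}^2)\times\Sigma$ with $\phi(Y)\subset\Gamma$ form a closed set, in which $\phi$ determines $\Gamma$, and whose image in $\Sigma$ contains our fiber. So the fibers have dimension at most $\gamma+3d+2$, and $\dim\Sigma\le3\gamma+\gamma+3d+2$.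
\end{proof}

Let $\ell=\{x_2=\dots=x_n=0\}\subset\mathbb{P}^n$. For $y=[y_2:\dots:y_n]\in\mathbb{P}^{n-2}$ let $\Pi_y\supset\ell$ be the plane of points with $(x_2,\dots,x_n)\in\mathbb{C}y$, and put
\[
S'=\{(x,y): x_iy_j=x_jy_i\ \text{ for }2\le i,j\le n\}\subset\mathbb{P}^n\times\mathbb{P}^{n-2}.
\]
On the chart $y_j=1$ the equations reduce to $x_i=x_jy_i$, so $S'$ is a locally trivial $\mathbb{P}^2$-bundle over $\mathbb{P}^{n-2}$ with fibers $\Pi_y$; it is smooth and irreducible of dimension $n$. For $n=2$ it is $\mathbb{P}^2$. Let $T=\mathbb{P}^{n-2}\times\mathbb{P}^1$. For forms $f,g\in H^0(\mathbb{P}^n,\mathcal{O}(d))$ let $Z=\{f=g=0\}$ and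
\[
S=\{(x,y,[\alpha:\beta])\in S'\times\mathbb{P}^1:\ \alpha f(x)+\beta g(x)=0\}\subset\mathbb{P}^n\times T,
\]
with projections $\sigma\colon S\to\mathbb{P}^n$ and $p\colon S\to T$. The map $\sigma$ embeds the fiber $C_t$ of $p$ over $t=(y,[\alpha:\beta])$ as the subscheme $\{\alpha f+\beta g=0\}\cap\Pi_y$. Put $U_1=\mathbb{P}^n\setminus\ell$ and $U_2=\mathbb{P}^n\setminus Z$.

\begin{proposition}\label{prop:family}
For general $(f,g)$ the following hold.
\begin{enumerate}
\item[(a)] Every $C_t$ is an integral plane curve of degree $d$ and geometric genus $\gamma_t\ge s$.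
\item[(b)] $Z\cap\ell=\emptyset$.
\item[(c)] $\sigma^{-1}(U_1)$ is a closed subscheme of $U_1\times\mathbb{P}^1$, and on it $p^*\mathcal{O}_T(1,0)\cong\sigma^*\mathcal{O}(1)$. Likewise $\sigma^{-1}(U_2)$ is a closed subscheme of $U_2\times\mathbb{P}^{n-2}$, and on it $p^*\mathcal{O}_T(0,1)\cong\sigma^*\mathcal{O}(d)$.
\item[(d)] $\sigma$ is surjective and is an isomorphism over $U_1\cap U_2$.
\item[(e)] $S$ is a projective variety of dimension $n$, and $p$ is flat.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) Let $\Lambda=H^0(\mathbb{P}^n,\mathcal{O}(d))^2$. Call $(f,g,t)\in\Lambda\times T$ bad if $(\alpha f+\beta g)|_{\Pi_y}$ is zero or defines a bad curve. By Lemma~\ref{lem:bad} and the local triviality of $S'$ the bad triples form a constructible set. For fixed $t$ the linear map $\Lambda\to H^0(\Pi_y,\mathcal{O}(d))$, $(f,g)\mapsto(\alpha f+\beta g)|_{\Pi_y}$, is surjective, so the pairs that are bad for $t$ have codimension at least $n$ in $\Lambda$. Hence the bad triples have dimension at most $\dim\Lambda-n+(n-1)$, and their image in $\Lambda$ is not dense.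

(b) Restriction of forms to $\ell$ is surjective, and two binary forms with nonzero resultant have no common zero.

(c) Over $U_1$ the equations of $S'$ define the graph of the projection $U_1\to\mathbb{P}^{n-2}$, $x\mapsto[x_2:\dots:x_n]$, which pulls $\mathcal{O}(1)$ back to $\mathcal{O}_{U_1}(1)$. Over $U_2$ the equation $\alpha f+\beta g=0$ defines the graph of $[g:-f]\colon U_2\to\mathbb{P}^1$, which pulls $\mathcal{O}(1)$ back to $\mathcal{O}_{U_2}(d)$; so $\sigma^{-1}(U_2)$ is isomorphic to the part of $S'$ over $U_2$.

(d) Every $x$ lies in some $\Pi_y$ and satisfies $\alpha f(x)+\beta g(x)=0$ for some $[\alpha:\beta]$. Over $U_1\cap U_2$ the scheme $S$ is the graph of the pair of morphisms in (c).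

(e) $S$ is an effective Cartier divisor in the smooth variety $S'\times\mathbb{P}^1$ of dimension $n+1$, so it is Cohen--Macaulay of pure dimension $n$. A morphism from a Cohen--Macaulay scheme of pure dimension $n$ to a smooth variety of dimension $n-1$ whose fibers all have dimension $1$ is flat; by (a) this applies to $p$. As in the proof of Lemma~\ref{lem:norm}, $S$ is irreducible. It contains the reduced open set $\sigma^{-1}(U_1\cap U_2)$ and has no embedded points, so it is reduced.
\end{proof}

We fix such a pair $(f,g)$ and write $\mathcal{H}=\sigma^*\mathcal{O}(1)$, $P=\mathcal{O}_T(1,1)$, and $\nu_t\colon\tilde C_t\to C_t$ for the normalization.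

\section{An ample bundle on the total space}\label{sec:total}

We now carry out the construction of Lemma~\ref{lem:ext} on all fibers of $p$ at once, with $L=\nu_t^*\mathcal{H}$ and $k=s-1$. The extension classes must vary algebraically in $t$ and stay independent for every $t$. A twist from $T$ provides enough global classes, and the large genus leaves room for a general choice.

\begin{proposition}\label{prop:B0}
There are an integer $e$ and an extension $0\to(p^*P^e)^{s-1}\to\mathcal{B}_0\to\mathcal{H}\to0$ of vector bundles on $S$ such that $\mathcal{B}_m=\mathcal{B}_0\otimes p^*P^m$ is ample for all $m\gg0$. For every $m$ and $t$, the bundle $\nu_t^*(\mathcal{B}_m|_{C_t})$ has rank $s$ and degree $d$.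
\end{proposition}

\begin{proof}
\emph{The space of classes.} The line bundle $\mathcal{H}^{-1}$ has degree $-d<0$ on the integral curve $C_t$, so $H^0(C_t,\mathcal{H}^{-1})=0$. As $p$ is flat, $\chi(C_t,\mathcal{H}^{-1})$ is constant, and so is $h^1$. Grauert's theorem says that, over a reduced base, if $h^i$ of the fibers of a flat coherent sheaf is constant, then $R^ip_*$ is locally free with fibers the groups $H^i$. Hence $p_*\mathcal{H}^{-1}=0$, and $\mathcal{V}=R^1p_*\mathcal{H}^{-1}$ is a vector bundle with fibers $H^1(C_t,\mathcal{H}^{-1})$. Fix $e$ such that $\mathcal{V}\otimes P^e$ is globally generated. Since $p_*(\mathcal{H}^{-1}\otimes p^*P^e)=0$, the Leray spectral sequence gives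
\[
\operatorname{Ext}^1(\mathcal{H},p^*P^e)=H^1(S,\mathcal{H}^{-1}\otimes p^*P^e)=H^0(T,\mathcal{V}\otimes P^e)=:V,
\]
and restricting an extension to $C_t$ corresponds to evaluating a section at $t$.

Put $W_t=H^1(\tilde C_t,\nu_t^*\mathcal{H}^{-1})=H^1(C_t,\mathcal{H}^{-1}\otimes\nu_{t*}\mathcal{O}_{\tilde C_t})$, of dimension $d+\gamma_t-1$. The pullback map $H^1(C_t,\mathcal{H}^{-1})\to W_t$ is surjective, because $\nu_{t*}\mathcal{O}_{\tilde C_t}/\mathcal{O}_{C_t}$ has finite support and no $H^1$. So $V\to W_t\otimes P^e_t$ is surjective for every $t$, where $P^e_t$ is the fiber of $P^e$ at $t$.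

\emph{Independence for all $t$.} Let $k=s-1$, and decompose $T$ into pieces $T_i$ as in Lemma~\ref{lem:norm}, with smooth families $\tilde p_i\colon\tilde{\mathcal{C}}_i\to T_i$. By Grauert's theorem the spaces $W_t$, $t\in T_i$, are the fibers of the vector bundle $\mathcal{W}_i=R^1\tilde p_{i*}\mathcal{H}^{-1}$, where $\mathcal{H}$ also denotes the pullback, and the maps above are the fibers of a bundle map $V\otimes\mathcal{O}_{T_i}\to\mathcal{W}_i\otimes P^e$. So the set of $(v_1,\dots,v_k,t)\in V^k\times T_i$ such that the images of $v_1,\dots,v_k$ in $W_t\otimes P^e_t$ are dependent is closed. Dependent $k$-tuples in a vector space of dimension $w\ge k$ have codimension $w-k+1$. Since $V^k\to(W_t\otimes P^e_t)^k$ is surjective, the fiber of this closed set over $t$ has codimension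
\[
(d+\gamma_t-1)-(s-1)+1=d+\gamma_t-s+1\ \ge\ d+1\ >\ n-1\ \ge\ \dim T_i
\]
in $V^k$; here we use $\gamma_t\ge s$. Its image in $V^k$ is therefore not dense. There are finitely many pieces, so a general tuple $(v_1,\dots,v_k)$ has independent images for every $t\in T$. Let $\mathcal{B}_0$ be the extension it defines.

\emph{Ampleness.} The line bundle $p^*P$ is trivial on $C_t$. So $\nu_t^*(\mathcal{B}_m|_{C_t})$ is, for every $m$, the extension of $\nu_t^*\mathcal{H}$ by $\mathcal{O}^k$ whose classes are the images of the $v_i$ in $W_t$. It has rank $s$ and degree $d$, and it is ample by Lemma~\ref{lem:ext}. By (F3), $\mathcal{B}_0|_{C_t}$ is ample. Thus $\mathcal{O}_{\mathbb{P}(\mathcal{B}_0)}(1)$ is ample on every fiber $\mathbb{P}(\mathcal{B}_0|_{C_t})$ of $\mathbb{P}(\mathcal{B}_0)\to T$. It is ample relative to $T$ by (F6), and by (F4) its twist by the pullback of $P^m$, which is the tautological bundle of $\mathcal{B}_m$, is ample for all $m\gg0$.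
\end{proof}

\section{Descent to $\mathbb{P}^n$}\label{sec:descent}

Let $G_m=\sigma_*\mathcal{B}_m$, a coherent sheaf on $\mathbb{P}^n$. Along a curve that meets $U_1\cap U_2$, it inherits its positivity from $\mathcal{B}_m$. Along a curve inside $Z\cup\ell$, where $\sigma$ can have fibers $\mathbb{P}^1$ or $\mathbb{P}^{n-2}$ of positive dimension, the quotients of $G_m$ need not come from $\mathcal{B}_m$, and another argument is needed. Proposition~\ref{prop:family}(c) supplies it: near $Z$, and again near $\ell$, one of the two factors of $P^m=\mathcal{O}_T(m,m)$ is pulled back from $\mathbb{P}^n$ and twists $G_m$ positively. The other factor changes the direct image with $m$, and the next lemma shows that the change is harmless.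

\begin{lemma}\label{lem:gen}
Let $U$ be a quasi-projective variety, $\rho\colon U\times\mathbb{P}^N\to U$ the projection with $N\ge0$, and $\mathcal{F}$ a coherent sheaf on $U\times\mathbb{P}^N$; write $\mathcal{F}(m)$ for the twist by $\mathcal{O}_{\mathbb{P}^N}(m)$. There is $m_0$ such that for all $m\ge m_0$ the sheaf $\rho_*\mathcal{F}(m)$ is a quotient of a finite direct sum of copies of $\rho_*\mathcal{F}(m_0)$.
\end{lemma}

\begin{proof}
Let $K$ be the kernel of the surjection $\mathcal{O}^{N+1}\to\mathcal{O}(1)$ given by the coordinates of $\mathbb{P}^N$. The sequence $0\to K\to\mathcal{O}^{N+1}\to\mathcal{O}(1)\to0$ of vector bundles is locally split, so $0\to\mathcal{F}\otimes K(m)\to\mathcal{F}(m)^{N+1}\to\mathcal{F}(m+1)\to0$ is exact. By (F5) there is $m_0$ with $R^1\rho_*(\mathcal{F}\otimes K(m))=0$ for $m\ge m_0$. Then $(\rho_*\mathcal{F}(m))^{N+1}\to\rho_*\mathcal{F}(m+1)$ is surjective for $m\ge m_0$, and induction on $m$ concludes.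
\end{proof}

\begin{proposition}\label{prop:G}
For all $m\gg0$ the following hold.
\begin{enumerate}
\item[(a)] $\sigma^*G_m\to\mathcal{B}_m$ is surjective.
\item[(b)] $G_m(-1)|_Z$ and $G_m(-1)|_\ell$ are globally generated.
\item[(c)] $G_m$ is $\eta$-positive for some rational $\eta>0$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) Since $S$ is closed in $\mathbb{P}^n\times T$ and $P$ is ample on $T$, the line bundle $p^*P$ is $\sigma$-ample, and (F5) applies.

(b) Let $(U,Y,N,c)$ be $(U_1,Z,1,1)$ or $(U_2,\ell,n-2,d)$. In both cases $Y\subset U$ by Proposition~\ref{prop:family}(b). By Proposition~\ref{prop:family}(c), $\sigma^{-1}(U)$ is closed in $U\times\mathbb{P}^N$, and on it $p^*P$ is the restriction of $\mathcal{O}_U(c)\boxtimes\mathcal{O}_{\mathbb{P}^N}(1)$. Let $\mathcal{F}$ be the direct image of $\mathcal{B}_0|_{\sigma^{-1}(U)}$ in $U\times\mathbb{P}^N$. The projection formula gives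
\[
G_m|_U\cong\rho_*\mathcal{F}(m)\otimes\mathcal{O}_U(cm).
\]
Take $m_0$ as in Lemma~\ref{lem:gen} and put $\mathcal{G}=(\rho_*\mathcal{F}(m_0))|_Y$. For $m\ge m_0$ the sheaf $G_m(-1)|_Y$ is a quotient of a direct sum of copies of $\mathcal{G}\otimes\mathcal{O}_Y(cm-1)$. As $Y$ is projective and $\mathcal{G}$ does not depend on $m$, this sheaf is globally generated for $m\gg0$.

(c) Let $m$ be so large that (a) and (b) hold and $\mathcal{B}_m$ is ample. By (F1) there is a rational $\eta\in(0,1]$ such that the class $D$, the tautological class on $\mathbb{P}(\mathcal{B}_m)$ minus $\eta$ times the pullback of $\mathcal{H}$, is nef. Let $h\colon B\to\mathbb{P}^n$ be a curve and $Q$ a quotient line bundle of $h^*G_m$. If $h(B)\subset Z$ or $h(B)=\ell$, then $\deg Q\ge\deg h\ge\eta\deg h$ by (b) and \eqref{eq:gg}. Otherwise $h(B)$ meets $U_1\cap U_2$, over which $\sigma$ is an isomorphism. As $B$ is a smooth curve and $S$ is projective, $h$ lifts to $\tilde h\colon B\to S$. The map $h^*G_m=\tilde h^*\sigma^*G_m\to\tilde h^*\mathcal{B}_m$ is surjective by (a) and is an isomorphism over $h^{-1}(U_1\cap U_2)$. Its kernel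 is torsion and maps to zero in $Q$, so $Q$ is a quotient of $\tilde h^*\mathcal{B}_m$. This quotient defines a morphism $B\to\mathbb{P}(\mathcal{B}_m)$, and the pullback of $D$ has degree $\deg Q-\eta\deg h\ge0$.
\end{proof}

The condition $Z\cap\ell=\emptyset$ enters only in (b), where it places $Z$ inside $U_1$ and $\ell$ inside $U_2$. Over a point of $Z\cap\ell$ the fiber of $\sigma$ would be all of $T$, and for $n\ge3$ neither factor of $P$ would be pulled back from $\mathbb{P}^n$ near that point.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Fix $m$ as in Proposition~\ref{prop:G}, and write $G=G_m$, $\mathcal{B}=\mathcal{B}_m$. Lemma~\ref{lem:cover} with $b=1$ gives a vector bundle $E$ and an exact sequence $\mathcal{O}(1)^R\to E\to G\to0$. By Proposition~\ref{prop:G}(c) and Lemma~\ref{lem:dich}, $E$ is ample.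

Let $x\in\mathbb{P}^n$. Choose a point of $S$ over $x$ and let $t\in T$ be its image. Then $\Gamma=\sigma(C_t)\cong C_t$ is an integral curve through $x$, with normalization $\nu=\sigma\circ\nu_t\colon\tilde C_t\to\mathbb{P}^n$. There are surjections
\[
\nu^*E\to\nu^*G=\nu_t^*(\sigma^*G|_{C_t})\to\nu_t^*(\mathcal{B}|_{C_t}),
\]
the second by Proposition~\ref{prop:G}(a). The last bundle has rank $s$ and degree $d$ by Proposition~\ref{prop:B0}. Lemma~\ref{lem:upper} gives
\[
\varepsilon(\mathbb{P}^n,E,x)\le\frac{d}{s\operatorname{mult}_x\Gamma}\le\frac ds\le\delta .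
\]
The bundle $E$ does not depend on $x$, so the theorem follows.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BHM}
Indranil Biswas, Krishna Hanumanthu, and Snehajit Misra, \emph{Some results on Seshadri constants of vector bundles}, arXiv:2303.15808 (2023).

\bibitem{EGA3}
\emph{EGA III}.

\bibitem{Har}
Hartshorne, \emph{Ample vector bundles on curves}, 1971.

\bibitem{Laz}
Lazarsfeld, \emph{Positivity II}.

\end{thebibliography}
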